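# Separable homology of finite covers of the rose: failure over the integers, generation over the rationals

## 1. Three statements about $\mathrm H_1^{\mathrm{sep}}$

**Theorem A.** Let $n\ge 3$ and $m\ge 2$. There is a characteristic finite-index subgroup $K\triangleleft\mathbf F_n$ of the free group of rank $n$ such that, for the corresponding regular cover $\Gamma\to\mathbf R_n$ of the rose, the group $\mathrm H_1(\Gamma;\mathbb Z)/\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)$ surjects onto $(\mathbb Z/m)^n$. In particular $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)\ne \mathrm H_1(\Gamma;\mathbb Z)$.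

**Theorem B.** Let $n\ge 3$. For every finite regular cover $\Gamma\to\mathbf R_n$, the group $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)$ has finite index in $\mathrm H_1(\Gamma;\mathbb Z)$; that is, $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Q)=\mathrm H_1(\Gamma;\mathbb Q)$. Moreover $\mathrm H_1(\Gamma;\mathbb Q)$ is spanned by classes of closed curves projecting into free factors of rank $2$.

**Proposition C.** If $n\ge 3$ and the deck group $\mathbf F_n/\pi_1(\Gamma)$ is abelian, then $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)=\mathrm H_1(\Gamma;\mathbb Z)$.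

Here $\mathbf R_n$ is the wedge of $n$ circles, with $\pi_1(\mathbf R_n)=\mathbf F_n=\langle x_1,\dots,x_n\rangle$. An element of $\mathbf F_n$ is *separable* if it lies in a proper free factor of $\mathbf F_n$. The group $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)$ is the subgroup of $\mathrm H_1(\Gamma;\mathbb Z)$ spanned by the classes of those closed curves in $\Gamma$ whose projection to $\mathbf R_n$ is separable, and $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Q)$ is the $\mathbb Q$-span of the same classes.

The question, from Becky Eastham, "Separable homology of graphs and the separability complex", arXiv:2401.01320 (2024), is whether $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)=\mathrm H_1(\Gamma;\mathbb Z)$ for every finite regular cover. In plain words: can every cycle upstairs be assembled from loops that, seen downstairs, do not use the whole free group? Theorem A says that the answer is no for every $n\ge3$. Theorem B says that the defect is always finite, and Proposition C says that a cover showing the defect must have a non-abelian deck group.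

The two theorems have unrelated proofs. Theorem A is a computation in a truncated free algebra. Theorem B uses a family of Riemann surfaces and the maximum principle.

## 2. Separable words and conjugacy classes in $K$

**Definition.** A subgroup $A\le \mathbf F_n$ is a *free factor* if $\mathbf F_n=A*B$ for some $B$; it is *proper* if $A\neq\mathbf F_n$. An element is *primitive* if it belongs to some basis of $\mathbf F_n$.

If $A$ is a proper free factor, put together a basis of $A$ and one of a complement $B\ne1$. This gives an automorphism $\alpha$ of $\mathbf F_n$ and $r\le n-1$ with $A=\alpha(\langle x_1,\dots,x_r\rangle)$. So every proper free factor is contained in one of rank $n-1$, and automorphisms of $\mathbf F_n$ (in particular conjugations) permute separable elements.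

For $n=2$ the proper free factors are trivial or generated by a primitive element, so the separable words are the powers of primitive elements. The commutator $[x_1,x_2]$ is not separable in $\mathbf F_2$: it is non-trivial and dies in $\mathbb Z^2$, while non-trivial powers of primitives do not. The same word *is* separable in $\mathbf F_3$, because it lies in $\langle x_1,x_2\rangle$. Throughout, $[g,h]=ghg^{-1}h^{-1}$.

Write $K=\pi_1(\Gamma)$ and $G=\mathbf F_n/K$. Free homotopy classes of closed curves in $\Gamma$ correspond to conjugacy classes in $K$. Since separability is invariant under conjugation in $\mathbf F_n$, base points play no role, and $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)$ is the subgroup of $K^{ab}=\mathrm H_1(\Gamma;\mathbb Z)$ generated by the classes of the elements of $K\cap A$, with $A$ ranging over proper free factors of $\mathbf F_n$.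

A case by hand: let $n=3$ and let $K$ be the kernel of $\mathbf F_3\to\mathbb Z/2$, $x_1\mapsto1$, $x_2,x_3\mapsto 0$. Then $\Gamma$ has two vertices and six edges, and $K$ is free of rank $5$ on
$$x_1^2,\quad x_2,\quad x_3,\quad x_1x_2x_1^{-1},\quad x_1x_3x_1^{-1}.$$
Each of these is a conjugate of a power of a primitive element, so $\mathrm H_1^{\mathrm{sep}}=\mathrm H_1$.

## 3. Abelian deck groups

What made the example work is that $K$ was generated by conjugates of separable words.

**Observation.** If $K$ is the normal closure in $\mathbf F_n$ of a set of separable elements, then $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)=\mathrm H_1(\Gamma;\mathbb Z)$. Indeed $K$ is generated by the $\mathbf F_n$-conjugates of these elements, which are again separable, and their classes generate $K^{ab}$.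

**Proof of Proposition C.** Let $G$ be finite abelian, and let $L\subset\mathbb Z^n$ be the kernel of the induced map $\mathbb Z^n\to G$. By Smith normal form there is a basis $e_1,\dots,e_n$ of $\mathbb Z^n$ and integers $d_i\ge1$ such that $d_1e_1,\dots,d_ne_n$ is a basis of $L$. Since $\mathrm{Aut}(\mathbf F_n)\to\mathrm{GL}_n(\mathbb Z)$ is surjective, some basis of $\mathbf F_n$, again called $x_1,\dots,x_n$, maps to $e_1,\dots,e_n$. Let $N$ be the normal closure of all $x_i^{d_i}$ and $[x_i,x_j]$. Then $N\subset K$, and $\mathbf F_n/N=\bigoplus\mathbb Z/d_i$ maps isomorphically to $\mathbb Z^n/L=\mathbf F_n/K$, so $N=K$. The elements $x_i^{d_i}$ and $[x_i,x_j]$ lie in free factors of rank at most $2<n$, and the observation applies. $\blacksquare$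

The inequality $2<n$ is really needed, as we shall see in Section 5. For non-abelian $G$ this approach stops at one place: the relations of $G$ may include words that involve all $n$ generators, such as long iterated commutators, and there is no reason for these to follow from separable relations. To build a counterexample we let such commutators be in $K$ and look for a homomorphism on $K$ that detects them but kills separable words.

## 4. The truncated Magnus expansion modulo $m$

Fix $m\ge2$ and $c\ge 2$. Let $R=(\mathbb Z/m)\langle X_1,\dots,X_n\rangle/J^{c+1}$, where $J=(X_1,\dots,X_n)$ is the augmentation ideal of the free associative algebra. We also write $J$ for its image in $R$, so $J^{c+1}=0$. As a module $R$ is free on the words of length at most $c$ in the $X_i$; in particular $R$ is finite. Let $V$ be the free $\mathbb Z/m$-module on $X_1,\dots,X_n$. Then $J^c=V^{\otimes c}$, the span of words of length exactly $c$.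

Each $1+X_i$ is invertible in $R$, with inverse $1-X_i+X_i^2-\cdots$. So there is a homomorphism $\mu:\mathbf F_n\to R^\times$ with $\mu(x_i)=1+X_i$, and $\mu(g)-1\in J$ for all $g$. For instance $\mu(x_1^m)-1=\sum_{k\ge1}\binom mk X_1^k$. Put
$$K=\{w\in\mathbf F_n:\mu(w)-1\in J^c\}=\ker\big(\mathbf F_n\to(R/J^c)^\times\big).$$
This is a normal subgroup, of finite index because $R$ is finite. We need four facts.

**Fact 1: $w\mapsto\mu(w)-1$ is a homomorphism $K\to V^{\otimes c}$.** For $w,w'\in K$,
$$\mu(ww')-1=(\mu(w)-1)+(\mu(w')-1)+(\mu(w)-1)(\mu(w')-1),$$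
and the last product lies in $J^{2c}=0$, since $2c\ge c+1$.

**Fact 2: naturality.** Let $\alpha\in\mathrm{Aut}(\mathbf F_n)$. Sending $X_i\mapsto\mu(\alpha(x_i))-1\in J$ defines a ring homomorphism from the free algebra to $R$ that maps $J$ into $J$, hence $J^{c+1}$ into $J^{c+1}=0$. So it induces a ring homomorphism $\alpha_*:R\to R$ with $\alpha_*(J^k)\subset J^k$. Moreover
$$\alpha_*\circ\mu=\mu\circ\alpha, \tag{1}$$
because both sides are homomorphisms on $\mathbf F_n$ that agree on each $x_i$. If $w\in K$, then $\mu(\alpha(w))-1=\alpha_*(\mu(w)-1)\in J^c$, so $\alpha(K)\subset K$. The same holds for $\alpha^{-1}$, so $\alpha(K)=K$ and $K$ is characteristic.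

Let $\alpha_V$ be the map induced by $\alpha_*$ on $J/J^2=V$. Then $\alpha_*(X_i)\in\alpha_V(X_i)+J^2$, so a product of $c$ such elements equals the product of the $\alpha_V(X_i)$ modulo $J^{c+1}=0$. Hence $\alpha_*$ acts on $J^c=V^{\otimes c}$ as $\alpha_V^{\otimes c}$.

**Fact 3: separable elements live on $n-1$ variables, up to $\alpha$.** Let $w\in K\cap A$ with $A$ a proper free factor. By Section 2 there is $\alpha$ with $A\subset\alpha(\langle x_1,\dots,x_{n-1}\rangle)$; write $w=\alpha(a)$. Since $K$ is characteristic, $a\in K$. So $\mu(a)-1$ lies in $J^c$ and involves only words in $X_1,\dots,X_{n-1}$; thus $\mu(a)-1\in V_0^{\otimes c}$ with $V_0=\langle X_1,\dots,X_{n-1}\rangle$. By (1) and Fact 2, $\mu(w)-1$ is a sum of tensors $v_1\otimes\dots\otimes v_c$ with all $v_i$ in $\alpha_VV_0$, a module generated by $n-1$ elements.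

**Fact 4: commutators.** If $\mu(g)=1+a$, $\mu(h)=1+b$ with $a\in J^i$, $b\in J^j$, then $[g,h]=gh(hg)^{-1}$ and $\mu(gh)-\mu(hg)=ab-ba$. Since $\mu(hg)^{-1}\in1+J$,
$$\mu([g,h])-1=(ab-ba)\,\mu(hg)^{-1}\equiv ab-ba\pmod{J^{i+j+1}}. \tag{2}$$

## 5. Alternating in $n$ slots: degree $n$ is too small

Fact 3 suggests what kills separable words: $n$ vectors from a module generated by $n-1$ elements have zero wedge product (expand multilinearly; each term repeats a generator). So the first thing to try is $c=n$, with the map $\mathrm{alt}:V^{\otimes n}\to\Lambda^nV\cong\mathbb Z/m$, $v_1\otimes\cdots\otimes v_n\mapsto v_1\wedge\cdots\wedge v_n$. The homomorphism $w\mapsto\mathrm{alt}(\mu(w)-1)$ on $K$ vanishes on $K\cap A$ for every proper free factor $A$.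

For $n=2$ this is already useful. Then $c=2$ and $K=\ker(\mathbf F_2\to(\mathbb Z/m)^2)$, and $[x_1,x_2]\in K$ goes to $\mathrm{alt}(X_1X_2-X_2X_1)=2X_1\wedge X_2$, which is non-zero when $m\ge3$. So the analogue of Proposition C with $n=2$ is false.

For $n\ge 3$ the attempt breaks. The natural elements of $K$ that involve all generators are the iterated commutators of weight $n$, whose leading terms are iterated brackets. For $n=3$,
$$[[X_1,X_2],X_3]=X_1X_2X_3-X_2X_1X_3-X_3X_1X_2+X_3X_2X_1,$$
and $\mathrm{alt}$ gives $(1+1-1-1)\,X_1\wedge X_2\wedge X_3=0$. The reason is structural: $\mathrm{alt}$ extends to an algebra map from the tensor algebra to $\Lambda V$, it sends $[X_i,X_j]$ to $2X_i\wedge X_j$, and elements of even degree are central in $\Lambda V$. So $\mathrm{alt}$ kills every left-normed bracket of weight at least $3$, and the functional sees none of these commutators.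

The way past this is to use one more tensor slot and leave it alone: take $c=n+1$ and
$$\varphi:V^{\otimes(n+1)}\to V\otimes\Lambda^nV,\qquad v_0\otimes v_1\otimes\dots\otimes v_n\mapsto v_0\otimes(v_1\wedge\dots\wedge v_n). \tag{3}$$
There are still $n$ alternated slots, so separable words still die. But a bracket of weight $n+1$ is not destroyed, since the first letter is no longer mixed with the others. For $n=3$ take $[u_2,X_1]$ with $u_2=[[X_1,X_2],X_3]$ as displayed. In $u_2X_1$, a word starting with $X_2$ or $X_3$ has $X_1$ twice among its last three letters, so only $X_1X_2X_3X_1$ survives $\varphi$, and it gives $X_1\otimes X_2\wedge X_3\wedge X_1=X_1\otimes X_1\wedge X_2\wedge X_3$. And $\varphi(X_1u_2)=X_1\otimes\mathrm{alt}(u_2)=0$: the very vanishing that spoiled degree $n$ now removes the other half of the bracket.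

## 6. Proof of Theorem A

Let $n\ge3$, $m\ge2$, $c=n+1$, with $R,\mu,K$ as in Section 4. Let $f:K\to V\otimes\Lambda^nV\cong(\mathbb Z/m)^n$ be $f(w)=\varphi(\mu(w)-1)$. By Fact 1 it is a homomorphism. Its target is abelian, so it factors through $K^{ab}=\mathrm H_1(\Gamma;\mathbb Z)$.

**Step 1: $f$ kills separable elements.** This makes $f$ factor through $\mathrm H_1/\mathrm H_1^{\mathrm{sep}}$. Let $w\in K\cap A$, with $A$ a proper free factor. By Fact 3, $\mu(w)-1$ is a sum of tensors $v_0\otimes\cdots\otimes v_n$ with all $v_i$ in a module generated by $n-1$ elements. So $v_1\wedge\cdots\wedge v_n=0$ in each term, and $f(w)=0$.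

**Step 2: an element $g_n\in K$ with known expansion.** This supplies the element on which $f$ will not vanish. Put $y_k=x_{k+1}$, $Y_k=X_{k+1}$ for $1\le k\le n-1$, and $y_n=x_1$, $Y_n=X_1$. Define
$$g_0=x_1,\quad g_k=[g_{k-1},y_k],\qquad u_0=X_1,\quad u_k=u_{k-1}Y_k-Y_ku_{k-1}.$$
So $g_n=[[\cdots[[x_1,x_2],x_3],\dots,x_n],x_1]$, and $u_k$ is homogeneous of degree $k+1$. We claim $\mu(g_k)\equiv1+u_k \pmod{J^{k+2}}$. This holds for $k=0$. If $\mu(g_{k-1})=1+u_{k-1}+\varepsilon$ with $\varepsilon\in J^{k+1}$, apply (2) with $i=k$, $j=1$, $b=Y_k$: modulo $J^{k+2}$ we get $\mu(g_k)-1\equiv u_k+(\varepsilon Y_k-Y_k\varepsilon)\equiv u_k$. For $k=n$ we have $J^{n+2}=J^{c+1}=0$, so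
$$\mu(g_n)=1+u_n,\qquad u_n\in J^{n+1}=J^c,\qquad\text{hence } g_n\in K.$$

**Step 3: $f(g_n)=(-1)^{n-1}X_1\otimes(X_1\wedge\cdots\wedge X_n)$.** We compute $\varphi(u_n)$ from $u_n=u_{n-1}X_1-X_1u_{n-1}$.

First, $\varphi(X_1u_{n-1})=X_1\otimes\mathrm{alt}(u_{n-1})$. Now $\mathrm{alt}(u_1)=2X_1\wedge X_2$ is central in $\Lambda V$, so $\mathrm{alt}(u_2)=\mathrm{alt}(u_1)\wedge Y_2-Y_2\wedge\mathrm{alt}(u_1)=0$, and then $\mathrm{alt}(u_k)=0$ for all $k\ge2$ by the recursion. As $n\ge3$, we have $n-1\ge2$, and $\varphi(X_1u_{n-1})=0$.

Second, every word in $u_{n-1}$ uses each of $X_1,\dots,X_n$ exactly once. If a word begins with $X_j$, $j\neq1$, then $X_1$ occurs among its remaining letters, and after we append $X_1$ the last $n$ letters contain $X_1$ twice; so $\varphi$ of it is $0$. We claim that exactly one word of $u_k$, for $0\le k\le n-1$, begins with $X_1$, namely $X_1X_2\cdots X_{k+1}$, with coefficient $1$. For $k=0$ this is clear. In $u_k=u_{k-1}X_{k+1}-X_{k+1}u_{k-1}$ the words of the second part begin with $X_{k+1}\ne X_1$, and those of the first part that begin with $X_1$ are given by induction.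 So
$$\varphi(u_{n-1}X_1)=X_1\otimes X_2\wedge\cdots\wedge X_n\wedge X_1=(-1)^{n-1}X_1\otimes(X_1\wedge\cdots\wedge X_n).$$
Subtracting the two contributions gives the claim.

**Step 4: $f$ is onto.** Let $\sigma$ be the automorphism of $\mathbf F_n$ that permutes the $x_i$ by a permutation $\sigma$. Then $\sigma(g_n)\in K$, and by Fact 2, $\mu(\sigma(g_n))-1=\sigma_V^{\otimes(n+1)}(u_n)$. The map $\varphi$ commutes with the action of $\sigma_V$ on $V^{\otimes (n+1)}$ and on $V\otimes\Lambda^nV$, so
$$f(\sigma(g_n))=\pm X_{\sigma(1)}\otimes(X_1\wedge\cdots\wedge X_n).$$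
As $\sigma$ varies these generate $V\otimes\Lambda^nV\cong(\mathbb Z/m)^n$. Together with Step 1, $f$ induces a surjection $\mathrm H_1(\Gamma;\mathbb Z)/\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)\to(\mathbb Z/m)^n$. $\blacksquare$

So for every $n\ge3$ there is a finite regular cover for which the integral statement fails.

*Remark.* Where did $n\ge3$ enter? Only in $\mathrm{alt}(u_{n-1})=0$. For $n=2$ the same calculation gives $\varphi(u_2)=-X_1\otimes X_1\wedge X_2-2X_1\otimes X_1\wedge X_2=-3\,X_1\otimes X_1\wedge X_2$.

## 7. Punctured spheres in place of graphs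

We turn to Theorem B. Let $n\ge3$, let $K\triangleleft\mathbf F_n$ have finite index and $G=\mathbf F_n/K$. Homology of $\Gamma$ depends only on $K$, so we may realise $\mathbf F_n$ as the fundamental group of any space we like. We choose a sphere with $n+1$ punctures, because there a simple closed curve cuts the group into free factors, and because its complex structure can be varied. This section sets up the family.

**Step 1: the family $\mathcal S\to\mathbb D$.** Fix distinct $z_1,\dots,z_n\in\mathbb C$ and let $B=\mathbb P^1\setminus\{z_1,\dots,z_n\}$. Since $n\ge3$, the universal cover of $B$ is the disc; call it $t:\mathbb D\to B$, with deck group $\Pi$. Let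
$$\mathcal S=\{(\tau,z)\in\mathbb D\times\mathbb P^1:\ z\ne z_i\ (1\le i\le n),\ z\ne t(\tau)\}\to\mathbb D,$$
with fibre $S_\tau=\mathbb P^1\setminus\{z_1,\dots,z_n,t(\tau)\}$. This is a locally trivial bundle (Fadell–Neuwirth). Directly: near $t_0\in B$, use a coordinate disc in $B$ centred at $t_0$ and the maps $\psi_t(z)=z+\chi(z)(t-t_0)$, with $\chi$ a bump function supported in the disc and equal to $1$ near $t_0$. For $t$ near $t_0$ they are diffeomorphisms, fix all $z_i$, and carry $t_0$ to $t$. They trivialise the family over a neighbourhood of $t_0$, and we pull back by $t$. Since $\mathbb D$ is contractible, the homotopy sequence gives $\pi_1(S_\tau)=\pi_1(\mathcal S)$, free of rank $n$. We identify it with $\mathbf F_n$.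

**Step 2: the cover and its compactification.** We need compact surfaces, to have a unimodular intersection form and Hodge theory. Let $\tilde{\mathcal S}\to\mathcal S$ be the connected cover with group $K$, and $\tilde S_\tau$ its part over $S_\tau$, which is the connected cover of $S_\tau$ with group $K$. Let $s(\tau)$ be one of the removed sections $z_1,\dots,z_n,t(\tau)$. Near a point $\tau_0$, write $z-s(\tau)$ for the difference in a coordinate of $\mathbb P^1$ near $s(\tau_0)$ (use $1/z$ near $\infty$). A neighbourhood of the section with the section removed is $\Delta\times\{0<|z-s|<\varepsilon\}$, with $\Delta$ a small disc about $\tau_0$; its fundamental group is $\mathbb Z$. So its preimage is a disjoint union of cyclic covers, each isomorphic to $\Delta\times\{0<|w|<\varepsilon^{1/e}\}$ with $w^e=z-s(\tau)$. Add the points $w=0$. The result is a complex surface $X$ with a holomorphic map $X\to\mathbb D\times\mathbb P^1$ that is proper (this is local on the target, where it is a finite cover or a finite union of maps $w\mapsto w^e$). Since $\tau$ is one of the coordinates everywhere, $X\to\mathbb D$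 is a proper holomorphic submersion. Its fibres $X_\tau\supset\tilde S_\tau$ are compact connected Riemann surfaces, of some genus $g$.

By Ehresmann's theorem $X\to\mathbb D$ is a smooth fibre bundle, trivial since $\mathbb D$ is contractible. So $H:=\mathrm H_1(X;\mathbb Z)=\mathrm H_1(X_\tau;\mathbb Z)$ for all $\tau$, and the unimodular intersection form on $H$ does not depend on $\tau$. Put $H_{\mathbb Q}=H\otimes\mathbb Q$.

**Step 3: the obstruction space $W$.** We translate Theorem B into a statement about $H$. Let $H^{\mathrm{sep}}\subset H_{\mathbb Q}$ be the span of the images of all $K\cap A$, $A$ a proper free factor, under $K=\pi_1(\tilde{\mathcal S})\to H$. The map $K^{ab}\otimes\mathbb Q=\mathrm H_1(\tilde S_\tau;\mathbb Q)\to H_{\mathbb Q}$ is onto, and its kernel is spanned by the loops around punctures of $\tilde S_\tau$. Such a loop is a conjugate of a power of a loop around a puncture of $S_\tau$. Standard puncture loops satisfy $x_1\cdots x_{n+1}=1$, and any $n$ of them form a basis of $\mathbf F_n$, so puncture loops are primitive, and their powers are separable. Hence $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Q)$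 contains the kernel and has image $H^{\mathrm{sep}}$. So $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Q)=\mathrm H_1(\Gamma;\mathbb Q)$ if and only if $H^{\mathrm{sep}}=H_{\mathbb Q}$, that is, if and only if
$$W:=(H^{\mathrm{sep}})^\perp\subset H_{\mathbb Q}$$
is zero. By non-degeneracy, $H^{\mathrm{sep}}=W^\perp$.

*Example.* Let $n=3$, $G=\mathbb Z/2$, with all four puncture loops mapping to the non-trivial element. Then $X_\tau$ is the elliptic curve branched over $z_1,z_2,z_3,t(\tau)$, and $H$ has rank $2$. (Here $W=0$ by Proposition C.)

## 8. One cutting curve confines $W$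

Choose $i$ and $\rho>0$ such that $\{|z-z_i|\le\rho\}$ contains no other $z_j$. Suppose $0<|t(\tau)-z_i|<\rho$. Put $r=|t(\tau)-z_i|$ and
$$A_\tau=\{r<|z-z_i|<\rho\}\subset S_\tau .$$
Its core curve $\delta$ separates the two punctures $z_i,t(\tau)$ from the other $n-1$. The preimage of $A_\tau$ in $\tilde S_\tau$ is a disjoint union of annuli $\tilde A_1,\dots,\tilde A_k$, each a cyclic cover of $A_\tau$ of degree $e$, the order of $\delta$ in $G$ (the degree is the same for all, since the cover is regular). Let $\tilde\delta_j\in H$ be the class of the core curve $C_j$ of $\tilde A_j$, which we choose to lie over $\delta$.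

In the elliptic example, $\delta$ maps to $1+1=0$ in $\mathbb Z/2$. So $e=1$ and $k=2$. The disc bounded by $\delta$, containing two branch points, lifts to an annulus with boundary $C_1\cup C_2$, so $\tilde\delta_1=\pm\tilde\delta_2$.

**Lemma 1.** In this situation $W\subset\mathrm{span}_{\mathbb Q}(\tilde\delta_1,\dots,\tilde\delta_k)\subset H^{\mathrm{sep}}$. In particular $W$ is isotropic.

**Step 1: both sides of $\delta$ carry proper free factors.** Take a base point on $\delta$. The side of $\delta$ containing $z_i,t(\tau)$ has free fundamental group on puncture loops $x_n,x_{n+1}$, the other side is free on puncture loops $x_1,\dots,x_{n-1}$, and with suitable choices van Kampen gives the single relation $x_1\cdots x_{n+1}=1$, with $\delta=x_nx_{n+1}$. So $x_1,\dots,x_n$ is a basis of $\mathbf F_n$, and the two subgroups are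

* $\langle x_1,\dots,x_{n-1}\rangle$, a free factor of rank $n-1$;
* $\langle x_n,x_{n+1}\rangle=\langle x_n,\,x_1\cdots x_{n-1}\rangle$, using $x_{n+1}=x_n^{-1}(x_1\cdots x_{n-1})^{-1}$. It is a free factor of rank $2<n$, since $x_1\cdots x_{n-1},\,x_2,\dots,x_{n-1},\,x_n$ is a basis of $\mathbf F_n$.

**Step 2: homology away from the lifts of $\delta$ is separable.** Let $C=\bigcup C_j$ and $Y=X_\tau\setminus C$. Every class in $\mathrm H_1(Y;\mathbb Q)$ is a combination of closed curves in $Y$, and we may push these off the finitely many points of $X_\tau\setminus\tilde S_\tau$. Such a curve projects into one of the two components of $S_\tau\setminus\delta$. So it represents an element of $K$ that lies in a conjugate of one of the groups of Step 1. Hence the image of $\mathrm H_1(Y;\mathbb Q)\to H_{\mathbb Q}$ lies in $H^{\mathrm{sep}}$.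

**Step 3: that image contains $\mathrm{span}(\tilde\delta_j)^\perp$.** Let $x\in H_{\mathbb Q}$ with $x\cdot\tilde\delta_j=0$ for all $j$. After scaling, $x\in H$ is represented by finitely many oriented closed curves transverse to $C$. On each $C_j$ the signed number of crossings is $0$. If there are crossings on $C_j$, two cyclically adjacent ones have opposite signs. Cut the curves at these two points, and join the loose ends on each side of $C_j$ by a parallel copy of the arc of $C_j$ between the points. This changes the cycle by the boundary of a thin strip, so it keeps the class $x$, and it removes two crossings. After finitely many such steps the curves lie in $Y$.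

**Step 4: conclusion.** By Steps 2 and 3, $\mathrm{span}(\tilde\delta_j)^\perp\subset H^{\mathrm{sep}}$. Taking orthogonal complements gives $W\subset\mathrm{span}(\tilde\delta_j)$. Next, $\tilde\delta_j$ is the class of a conjugate of $\delta^e\in K$, and $\delta\in\langle x_n,x_{n+1}\rangle$, so $\tilde\delta_j\in H^{\mathrm{sep}}$. Hence $W\subset H^{\mathrm{sep}}=W^\perp$, i.e. $W$ is isotropic. $\blacksquare$

A natural plan is now to use many curves $\delta$ and show that the resulting spans intersect in $0$. This is where topology alone leaves us: for an arbitrary cover the argument gives no control over how the spans of lifts of two different curves meet. All we know is that $W$ is isotropic and preserved by every symmetry. What gets further is to *measure* $W$ by the complex structures on $X_\tau$ and let $\tau$ move. Near a puncture of the parameter space, $A_\tau$ becomes a very long annulus, which forces the classes $\tilde\delta_j$, and so all of $W$, to have small norm. The size of $W$ therefore has an interior maximum, and we shall see that its logarithm is subharmonic.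

## 9. The Gram determinant of $W$ and its invariance

Suppose for contradiction that $d=\dim W\ge1$. Then $W_{\mathbb Z}=W\cap H$ is a lattice of rank $d$ in $W$.

We recall some Hodge theory. On a compact Riemann surface the operator $*$ on $1$-forms ($*dx=dy$, $*dy=-dx$ in a local coordinate $x+iy$) depends only on the complex structure, and so does $\|\theta\|^2=\int\theta\wedge*\theta$ for real forms. Each class in $\mathrm H^1(X_\tau;\mathbb R)$ contains a unique harmonic form, and it has least norm in its class. A closed form $\theta$ is *dual* to $w\in H\otimes\mathbb R$ if $\int_x\theta=w\cdot x$ for all $x\in H$; a sign would not affect any norm. Let $\|w\|_\tau$ be the norm of the harmonic form on $X_\tau$ dual to $w$. It comes from an inner product on $H\otimes\mathbb R$. Let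
$$D(\tau)>0$$
be the Gram determinant of a $\mathbb Z$-basis of $W_{\mathbb Z}$ for this inner product. A change of $\mathbb Z$-basis multiplies it by $(\pm1)^2=1$.

*Example.* For $\mathbb C/(\mathbb Z+\tau\mathbb Z)$, $\operatorname{Im}\tau>0$, with $a=1$, $b=\tau$, the harmonic form dual to $a$ is $dy/\operatorname{Im}\tau$ (periods $0$ on $a$ and $1$ on $b$), and $\|a\|^2_\tau=(\operatorname{Im}\tau)^{-2}\cdot\operatorname{Im}\tau=1/\operatorname{Im}\tau$. This tends to $0$ as $\operatorname{Im}\tau\to\infty$, where the torus is a long annulus around $a$. With $y=\operatorname{Im}\tau$, $\log\|a\|^2_\tau=-\log y$ has Laplacian $1/y^2>0$, so it is subharmonic. These are the two properties that we need in general.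

**Lemma 2.** There is a finite-index subgroup $\Pi'\subset\Pi$ with $D(\gamma\tau)=D(\tau)$ for all $\gamma\in\Pi'$.

**Step 1: the symmetries of $\mathcal S$.** For $\gamma\in\Pi$ we have $t(\gamma\tau)=t(\tau)$, so $\Phi_\gamma(\tau,z)=(\gamma\tau,z)$ is a biholomorphic automorphism of $\mathcal S$, and induces an outer automorphism of $\pi_1(\mathcal S)=\mathbf F_n$. Outer automorphisms act on the set of normal subgroups of index $|G|$, which is finite. Let $\Pi'$ be the stabiliser of $K$; it has finite index in $\Pi$.

**Step 2: lifting to $X$.** For $\gamma\in\Pi'$ the map $\Phi_\gamma$ lifts to an automorphism $\tilde\gamma$ of $\tilde{\mathcal S}$. It extends to $X$: near a removed section $s$ we have $s(\gamma\tau)=s(\tau)$, so $\Phi_\gamma$ does not change $z-s$. Hence $\tilde\gamma$ carries a local piece with coordinates $(\tau,w)$ to one with coordinates $(\gamma\tau,w')$, where $w'^e=w^e$, i.e. $w'=\zeta w$ with $\zeta$ a constant $e$-th root of unity. This extends over $w=0$. So $\tilde\gamma$ maps $X_\tau$ biholomorphically onto $X_{\gamma\tau}$.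

**Step 3: action on $H$ and on norms.** The map $\tilde\gamma_*$ on $H$ preserves the intersection form, as biholomorphic maps preserve orientation. On $K$ it is induced, up to conjugation, by an automorphism of $\mathbf F_n$, and this permutes separable elements. So $\tilde\gamma_*$ preserves $H^{\mathrm{sep}}$, hence $W$, and $\tilde\gamma_*W_{\mathbb Z}=W_{\mathbb Z}$. Since $\tilde\gamma:X_\tau\to X_{\gamma\tau}$ carries harmonic forms to harmonic forms of the same norm, $\|\tilde\gamma_*w\|_{\gamma\tau}=\|w\|_\tau$. Thus $D(\gamma\tau)$, computed with the image under $\tilde\gamma_*$ of a $\mathbb Z$-basis of $W_{\mathbb Z}$, equals $D(\tau)$. $\blacksquare$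

So $D$ descends to a positive function on $B'=\mathbb D/\Pi'$. This is a finite cover of $B$, hence a compact Riemann surface minus a non-empty finite set, whose points we call the punctures of $B'$. Continuity of $D$ will come out of Section 11.

## 10. Long annuli: $D\to0$ at every puncture

**Lemma 3.** $D$ tends to $0$ at every puncture of $B'$.

**Step 1: a simply connected piece of $\mathbb D$ over the puncture.** We need the classes $\tilde\delta_j$ to stay fixed as $\tau$ varies. The puncture lies over some $z_i$; choose $\rho$ as in Section 8. The component $N$ of the preimage of $\{0<|t-z_i|<\rho\}$ in $B'$ adjacent to the puncture is a punctured neighbourhood of it. Let $U\subset\mathbb D$ be a component of the preimage of $N$. Then $U\to\{0<|t-z_i|<\rho\}$ is the connected cover that belongs to the kernel of $\mathbb Z=\pi_1(\{0<|t-z_i|<\rho\})\to\pi_1(B)$. The loop around $z_i$ is primitive in the free group $\pi_1(B)$ of rank $n-1$, so it has infinite order. The kernel is trivial, and $U$ is simply connected, hence contractible.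

The annuli $A_\tau$, $\tau\in U$, form a bundle $\mathcal A=\{(\tau,z):\tau\in U,\ z\in A_\tau\}$ over $U$, trivial via the rescaling of $\log|z-z_i|$. So $\pi_1(A_\tau)=\pi_1(\mathcal A)=\mathbb Z$, and every component of the preimage of $\mathcal A$ in $\tilde{\mathcal S}$ meets each $\tilde S_\tau$, $\tau\in U$, in exactly one annulus. Label the annuli accordingly. The core curves of $\tilde A_j$ for different $\tau\in U$ are then freely homotopic in one component, so $\tilde\delta_j\in H$ does not depend on $\tau\in U$.

**Step 2: $\tilde\delta_j$ has small norm.** A connected degree-$e$ cover of the round annulus $A_\tau\cong\{1<|\zeta|<\rho/r\}$ is biholomorphic to $\{1<|\zeta|<R\}$ with $L:=\log R=\frac1e\log(\rho/r)$. In the coordinates $s=\log|\zeta|\in(0,L)$ and $\arg\zeta$, choose a smooth $\chi(s)$ with compact support in $(0,L)$, $0\le\chi\le2/L$ and $\int\chi\,ds=1$; this is possible since $\frac2L\cdot L>1$. Let $h(s)=\int_0^s\chi$. Then $h$ is $0$ near one end and $1$ near the other, so $dh$, extended by $0$, is a smooth closed form on $X_\tau$. A curve that crosses $\tilde A_j$ once contributes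 $\pm1$ to $\int dh$, according to direction; so $dh$ is dual to $\pm\tilde\delta_j$. As $s+i\arg\zeta$ is a local complex coordinate,
$$\|dh\|^2=2\pi\int\chi^2\,ds\le2\pi\cdot\frac2L\int\chi\,ds=\frac{4\pi}{L}.$$
Harmonic forms have least norm, so
$$\|\tilde\delta_j\|_\tau^2\le\frac{4\pi e}{\log(\rho/r)}\to0\quad\text{as } r\to0,\text{ uniformly for }\tau\in U. \tag{4}$$

**Step 3: all of $W$ becomes small.** By Lemma 1, each element of a fixed $\mathbb Z$-basis of $W_{\mathbb Z}$ is a rational combination of the $\tilde\delta_j$, and by Step 1 its coefficients can be chosen independent of $\tau\in U$. By (4) and Cauchy–Schwarz, all entries of the Gram matrix tend to $0$ as $r\to0$. The matrix has size $d\ge1$, so its determinant tends to $0$. Approaching the puncture in $N$ means $r\to0$ in $U$. $\blacksquare$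

## 11. Convexity: $\log D$ is subharmonic

**Lemma 4.** $\log D$ is continuous and subharmonic on $\mathbb D$.

**Step 1: period matrices adapted to $W$.** By Lemma 1 (applied at any suitable $\tau$), $W$ is isotropic. So a $\mathbb Z$-basis $a_1,\dots,a_d$ of $W_{\mathbb Z}$ extends to a symplectic basis $a_1,\dots,a_g,b_1,\dots,b_g$ of $H\otimes\mathbb R$:
$$a_i\cdot b_j=\delta_{ij},\qquad a_i\cdot a_j=b_i\cdot b_j=0.$$
For closed $1$-forms on $X_\tau$ the bilinear relation is
$$\int_{X_\tau}\theta\wedge\eta=\sum_{k=1}^g\Big(\int_{a_k}\theta\int_{b_k}\eta-\int_{b_k}\theta\int_{a_k}\eta\Big). \tag{5}$$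
It is classical for integral symplectic bases. The right side is unchanged under $\mathrm{Sp}_{2g}(\mathbb R)$, so it holds for real ones.

If a holomorphic form $\omega$ has zero $a$-periods, then (5) gives $\frac i2\int\omega\wedge\bar\omega=0$, so $\omega=0$. The space of holomorphic forms has dimension $g$, so there are unique holomorphic $\omega_1,\dots,\omega_g$ with $\int_{a_j}\omega_i=\delta_{ij}$. Let $T_{ij}=\int_{b_j}\omega_i$ and $Y=\operatorname{Im}T$. From $\omega_i\wedge\omega_j=0$ and (5), $0=T_{ji}-T_{ij}$, so $T$ is symmetric. For $0\ne v\in\mathbb R^g$ and $\Omega=\sum v_i\omega_i$, the $a_k$-period is $v_k$ and the $b_k$-period is $(Tv)_k$. So (5) gives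
$$0<\tfrac i2\int\Omega\wedge\bar\Omega=\tfrac i2\big(v^{\mathsf T}\,\overline{Tv}-v^{\mathsf T}Tv\big)=v^{\mathsf T}Yv,$$
and $Y$ is positive definite.

**Step 2: $T$ is holomorphic in $\tau$.** The dimension $g$ of the space of holomorphic forms is constant in $\tau$. So by Grauert's theorem there are, near any $\tau_0$, bases $\eta_1,\dots,\eta_g$ of the holomorphic forms on $X_\tau$ that depend holomorphically on $\tau$: in local coordinates $(\tau,x)$ of $X$ they are $F(\tau,x)\,dx$ with $F$ holomorphic. Their periods are holomorphic in $\tau$. Indeed, cover a loop in $X_{\tau_0}$ by finitely many charts $\Delta\times\text{disc}$, with division points $p_l$ on the overlaps of consecutive charts, and extend each $p_l$ to a local holomorphic section $p_l(\tau)$ of the submersion $X\to\mathbb D$. In each chart $F\,dx$ has a primitive $P_l(\tau,x)$ in $x$, holomorphic in both variables, so the integral from $p_l(\tau)$ to $p_{l+1}(\tau)$ is $P_l(\tau,p_{l+1}(\tau))-P_l(\tau,p_l(\tau))$, which is holomorphic. The sum over $l$ is the period over a loop in $X_\tau$ that is homologous in $X$ to the given one. Finally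 $\omega=(\text{matrix of }a\text{-periods})^{-1}\eta$, so $T$ is holomorphic. The entries of $Y(\tau)$ are therefore harmonic functions.

**Step 3: the Gram matrix in terms of $Y$.** Let $v\in\mathbb R^g$, $\Omega=\sum v_i\omega_i$, $\theta=\operatorname{Im}\Omega$, a harmonic form. Its $a$-periods vanish, and its $b_j$-period is $(Yv)_j$. So $\theta$ is dual to $\sum_km_ka_k$ with $m=Yv$. From $*dz=-i\,dz$ we get $*\Omega=-i\Omega$ and $*\theta=\operatorname{Im}(-i\Omega)=-\operatorname{Re}\Omega$. By (5),
$$\|\theta\|^2=-\int\operatorname{Im}\Omega\wedge\operatorname{Re}\Omega=\int\operatorname{Re}\Omega\wedge\operatorname{Im}\Omega=\sum_kv_k(Yv)_k=m^{\mathsf T}Y^{-1}m.$$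
So the Gram matrix of $a_1,\dots,a_g$ is $Y^{-1}$. Let $E:\mathbb R^d\hookrightarrow\mathbb R^g$ be the inclusion of the first $d$ coordinates. Then
$$D=\det(E^{\mathsf T}Y^{-1}E)=\frac1{\det\Sigma(Y)},\qquad\Sigma(Y):=(E^{\mathsf T}Y^{-1}E)^{-1}. \tag{6}$$
In particular $D$ is continuous in $\tau$.

**Step 4: $\Sigma$ is concave.** We claim that for $v\in\mathbb R^d$
$$v^{\mathsf T}\Sigma(Y)v=\min\{u^{\mathsf T}Yu:\ u\in\mathbb R^g,\ E^{\mathsf T}u=v\}. \tag{7}$$
Put $u_0=Y^{-1}E\,\Sigma(Y)v$. Then $E^{\mathsf T}u_0=v$ and $u_0^{\mathsf T}Yu_0=v^{\mathsf T}\Sigma(Y)v$. Any other admissible $u$ is $u_0+k$ with $E^{\mathsf T}k=0$, and $k^{\mathsf T}Yu_0=k^{\mathsf T}E\,\Sigma(Y)v=0$; so $u^{\mathsf T}Yu=u_0^{\mathsf T}Yu_0+k^{\mathsf T}Yk\ge u_0^{\mathsf T}Yu_0$. This proves (7). For fixed $v$, (7) is a minimum of linear functions of $Y$, hence concave in $Y$. In terms of the Loewner order ($P\ge Q$ if $P-Q$ is positive semidefinite),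
$$\Sigma((1-s)Y_0+sY_1)\ge(1-s)\Sigma(Y_0)+s\,\Sigma(Y_1),\qquad0\le s\le1.$$

**Step 5: $F(Y):=-\log\det\Sigma(Y)$ is convex.** On positive definite matrices $\log\det$ is monotone: if $P\ge Q$, the eigenvalues of $Q^{-1/2}PQ^{-1/2}$ are at least $1$. It is also concave: if $\lambda_i>0$ are the eigenvalues of $P^{-1/2}QP^{-1/2}$, then $\log\det((1-s)P+sQ)=\log\det P+\sum_i\log(1-s+s\lambda_i)$ is concave in $s$. With Step 4,
$$\log\det\Sigma((1-s)Y_0+sY_1)\ge\log\det\big((1-s)\Sigma(Y_0)+s\Sigma(Y_1)\big)\ge(1-s)\log\det\Sigma(Y_0)+s\log\det\Sigma(Y_1).$$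

**Step 6: the sub-mean-value inequality.** By (6), $\log D(\tau)=F(Y(\tau))$. On a small circle about $\tau_0$ the average of $Y$ is $Y(\tau_0)$, by harmonicity. By Jensen's inequality for the convex function $F$, $\log D(\tau_0)$ is at most the average of $\log D$ over the circle. Since $\log D$ is continuous, it is subharmonic. $\blacksquare$

## 12. The maximum principle, and descent to rank $2$

**Step 1: $W=0$.** By Lemmas 2 to 4, $D$ is a positive continuous function on $B'$ that tends to $0$ at every puncture. Extended by $0$ to the compactification of $B'$, it is continuous; its maximum is positive, so it is attained in $B'$. Hence $\log D$ attains its maximum $M$ on $\mathbb D$. The set $\{\log D=M\}$ is closed and non-empty, and open by the sub-mean-value inequality on small circles and continuity. So it is all of the connected surface $\mathbb D$, and $D$ is a positive constant. But $B'$ has at least one puncture, where $D\to0$: a contradiction. So $d=0$ and $W=0$, and by Section 7, $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Q)=\mathrm H_1(\Gamma;\mathbb Q)$. As $\mathrm H_1(\Gamma;\mathbb Z)$ is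 finitely generated, $\mathrm H_1^{\mathrm{sep}}(\Gamma;\mathbb Z)$ has finite index in it.

**Step 2: rank $2$ suffices.** We show by induction on $n\ge2$ that for every finite-index normal $K\triangleleft\mathbf F_n$, $\mathrm H_1(K;\mathbb Q)$ is spanned by the images of $K\cap A$ with $A$ a free factor of rank $2$. For $n=2$ take $A=\mathbf F_2$. Let $n\ge3$. Every proper free factor lies in one of rank $n-1$ (Section 2), so by Step 1 $\mathrm H_1(K;\mathbb Q)$ is spanned by the images of $\mathrm H_1(K\cap A;\mathbb Q)$ with $A$ a free factor of rank $n-1$. Here $K\cap A$ is a finite-index normal subgroup of the free group $A$. By induction, $\mathrm H_1(K\cap A;\mathbb Q)$ is spanned by the images of $K\cap A'$, with $A'$ a rank-$2$ free factor of $A$; and $A'$ is then a free factor of $\mathbf F_n$. This completes the proof of Theorem B. $\blacksquare$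

*Remark (the rank $2$ is optimal).* For all $n\ge2$ there are finite regular covers for which lifts of powers of primitive elements do not span $\mathrm H_1(\Gamma;\mathbb Q)$: Malestein–Putman, "Simple closed curves, finite covers of surfaces, and power subgroups of Out$(F_n)$", Duke Math. J. 168 (2019). Nothing above depends on this.

*Remark (non-regular covers).* Theorem B also holds for finite covers that are not regular. Let $K\le\mathbf F_n$ have finite index and let $K_0\subset K$ be its normal core in $\mathbf F_n$. The composition of the transfer $\mathrm H_1(K;\mathbb Q)\to\mathrm H_1(K_0;\mathbb Q)$ with the map induced by inclusion is multiplication by $[K:K_0]$. So $\mathrm H_1(K_0;\mathbb Q)\to\mathrm H_1(K;\mathbb Q)$ is onto, and it carries the classes of $K_0\cap A$ to classes of elements of $K\cap A$.
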